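\title{Symmetric strongly shifted ideals whose toric ideals are not quadratic}

\begin{abstract}
A monomial ideal fixed by all permutations of the variables is symmetric strongly shifted if it is closed under moving one unit from a larger exponent to a smaller one. We show that the toric ideal of an equigenerated ideal of this kind need not be generated by quadrics: there is a counterexample in three variables, in degree $18$, with three Borel generators. The boundary is sharp. The toric ideal is quadratic whenever there are at most two Borel generators, which is always the case in at most two variables, while for any $n\ge 3$ variables and $m\ge 3$ Borel generators minimal generators of every degree $\delta\ge3$ occur. We give an exact combinatorial criterion for generation in degrees at most $\delta$, and we show that every homogeneous toric ring is the subring of a face of the fiber cone of such an ideal.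
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $K$ be a field, let $R=K[x_1,\dots,x_n]$ and $\mathfrak{m}=(x_1,\dots,x_n)$, and let the symmetric group $\mathfrak{S}_n$ act on $R$ by permuting the variables. We write $\mathbb{N}=\{0,1,2,\dots\}$, and for $u\in\mathbb{N}^n$ we put $x^u=x_1^{u_1}\cdots x_n^{u_n}$ and $|u|=u_1+\dots+u_n$. All ideals of $R$ are assumed nonzero and proper.

An $\mathfrak{S}_n$-fixed monomial ideal $I$ is determined by its monomials $x^\lambda$ with sorted exponents $\lambda_1\le\dots\le\lambda_n$. It is a \emph{symmetric strongly shifted ideal} (sssi) if for each such $x^\lambda\in I$ and all $i<j$ with $\lambda_i<\lambda_j$ one has $x^\lambda x_i/x_j\in I$. The sorting can be dropped: an $\mathfrak{S}_n$-fixed monomial ideal $I$ is an sssi if and only if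
\begin{equation}\label{eq:shift}
x^u\in I,\quad u_i<u_j\quad\Longrightarrow\quad x^u x_i/x_j\in I\qquad\text{for all } u\in\mathbb{N}^n \text{ and all } i,j .
\end{equation}
Indeed, a permutation that sorts $u$ increasingly moves the positions $i,j$ to positions $i'<j'$, because the smaller value comes first; one applies the definition there and permutes back. The move in \eqref{eq:shift} transfers one unit from a larger exponent to a smaller one, so an sssi contains, along with a monomial, the monomials of the same degree whose exponents are more evenly spread. The ideal $\mathfrak{m}^d$ is an sssi, and $(x_1^2,x_2^2)\subset K[x_1,x_2]$ is not, since it misses $x_1x_2$.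

Let $G(I)$ be the minimal set of monomial generators of $I$, and call $I$ \emph{equigenerated} if all elements of $G(I)$ have the same degree $d$; then $d>0$. The \emph{toric ideal} of $G(I)$ is the kernel of the map $K[T_g: g\in G(I)]\to R$, $T_g\mapsto g$. It records the algebraic relations among the generators. For equigenerated $I$ it is the defining ideal of the \emph{fiber cone} $\mathcal{F}(I)=\bigoplus_{k\ge0}I^k/\mathfrak{m}I^k$, because $I^k/\mathfrak{m}I^k$ is the degree-$kd$ part of $I^k$, which is spanned by the products of $k$ generators. The toric ideal is \emph{quadratic} if it is generated by elements of degree $2$ in the variables $T_g$. It contains no linear forms, so quadrics are the simplest generators it can have. The following question is posed in \cite{CS}.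

\medskip
\noindent\emph{Is the toric ideal of every equigenerated symmetric strongly shifted ideal quadratic?}
\medskip

There are good reasons to guess yes. For $I=(x_1,x_2)^2$ the toric ideal is generated by $T_{x_1^2}T_{x_2^2}-T_{x_1x_2}^2$. More generally, call $I$ \emph{principal Borel} if it is the smallest sssi containing a single monomial $x^\lambda\neq1$. It is known that the toric ideal of a principal Borel sssi is generated by the symmetric exchange relations $T_rT_s-T_{rx_j/x_i}T_{sx_i/x_j}$, where all four monomials lie in $G(I)$, the exponent of $x_i$ is larger in $r$ than in $s$, and the exponent of $x_j$ is smaller in $r$ than in $s$. Every equigenerated sssi is a sum of principal Borel ones; in two variables it is itself principal Borel; and we shall see that a sum of two principal Borel ideals of the same degree still has a quadratic toric ideal. Nevertheless the answer is no.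

To count the summands we use the dominance order. For $u\in\mathbb{Z}^n$ let $s_k(u)$ be the sum of the $k$ largest entries of $u$. From now on a \emph{partition} of $d$ is a vector $\lambda\in\mathbb{N}^n$ with $\lambda_1\ge\dots\ge\lambda_n$ and $|\lambda|=d$; by \eqref{eq:shift} the direction of sorting is immaterial. For partitions of the same $d$ write $\mu\preceq\lambda$ ($\lambda$ \emph{dominates} $\mu$) if $s_k(\mu)\le s_k(\lambda)$ for $1\le k<n$. This is a partial order, since the numbers $s_k(\lambda)$ determine $\lambda$. The \emph{Borel generators} of an equigenerated sssi $I$ are the partitions $\lambda$ with $x^\lambda\in G(I)$ that are maximal for $\preceq$. Corollary~\ref{cor:borel} shows that they are the minimal data generating $I$ as an sssi, and that $I$ is principal Borel exactly when it has one Borel generator.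

\begin{theorem}\label{thm:example}
Let $n=3$ and let $I$ be generated by the monomials $x^u$ of degree $18$ for which there is $i\in\{0,1,3\}$ with $i\le u_1,u_2,u_3\le 9+i$. Then $I$ is an equigenerated sssi with the three Borel generators $(9,9,0)$, $(10,7,1)$, $(12,3,3)$, and the toric ideal of $G(I)$ is not quadratic.
\end{theorem}

\begin{theorem}\label{thm:range}
Let $K$ be any field.
\begin{enumerate}
\item[(a)] For all $n\ge3$, $m\ge3$ and $\delta\ge3$ there is an equigenerated sssi in $n$ variables with exactly $m$ Borel generators whose toric ideal has a minimal generator of degree $\delta$.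
\item[(b)] If an equigenerated sssi, in any number of variables, has at most two Borel generators, then its toric ideal is quadratic. If $n\le2$, every equigenerated sssi has exactly one Borel generator.
\end{enumerate}
\end{theorem}

So the answer is yes exactly in the range $n\le2$ or $m\le2$: for every $n\ge3$ and $m\ge3$ there are counterexamples, and already for $n=m=3$ there is no bound on the degrees of the minimal generators. We do not use the known result on principal Borel ideals; the case of one Borel generator in (b) reproves its quadratic generation part.

Part (b) comes from an exact criterion. Let $\lambda^1,\dots,\lambda^m$ be partitions of $d>0$. For $k\ge1$ and $b\in\mathbb{N}^n$ with $|b|=kd$ put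
\begin{equation}\label{eq:theta}
\Theta_k(b)=\Bigl\{t\in\mathbb{N}^m:\ |t|=k,\ \ s_j(b)\le\sum_{i=1}^m t_i\,s_j(\lambda^i)\ \text{ for } 1\le j<n\Bigr\},
\end{equation}
and let $\operatorname{dist}(t,t')=\frac12\sum_i|t_i-t'_i|$. The empty graph counts as connected.

\begin{theorem}\label{thm:criterion}
Let $\lambda^1,\dots,\lambda^m$ be partitions of $d>0$, let $I$ be the smallest sssi containing $x^{\lambda^1},\dots,x^{\lambda^m}$, and let $\delta\ge2$. The toric ideal of $G(I)$ is generated in degrees at most $\delta$ if and only if, for all $k$ and $b$, the graph on $\Theta_k(b)$ joining $t$ and $t'$ whenever $\operatorname{dist}(t,t')\le\delta$ is connected.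
\end{theorem}

Part (a) comes from a universality statement. For a finite nonempty set $B\subset\mathbb{Z}^q$, the \emph{homogeneous toric ring} $K[B]$ is the subring of $K[w,z_1^{\pm1},\dots,z_q^{\pm1}]$ generated by the monomials $wz^\beta$, $\beta\in B$, graded by the exponent of $w$. It is a quotient $S_B/I_B$ of $S_B=K[T_\beta:\beta\in B]$, where $I_B$ is the kernel of $T_\beta\mapsto wz^\beta$. Its \emph{graded Betti numbers} are $\beta_{i,j}(K[B])=\dim_K\operatorname{Tor}_i^{S_B}(K[B],K)_j$; the number $\beta_{1,j}$ counts the minimal generators of $I_B$ of degree $j$. If $I$ is equigenerated in degree $d$ and $A\subset\mathbb{N}^n$ is the set of exponent vectors of $G(I)$, then $I_A$ is the toric ideal of $G(I)$ and $K[A]\cong\mathcal{F}(I)$: in a monomial $w^kz^b$ of $K[A]$ the exponent $k=|b|/d$ is determined by $b$, so setting $w=1$ loses nothing. A \emph{face} of a finite set $A\subset\mathbb{Z}^n$ is the subset $F$ on which some linear function attains its maximum over $A$, and $K[F]\subset K[A]$ is the \emph{subring of the face}.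

\begin{theorem}\label{thm:universal}
Let $B\subset\mathbb{Z}^q$ be finite and nonempty, and let $n\ge q+2$. There is an equigenerated sssi $I$ in $n$ variables, with exactly $|B|$ Borel generators, whose fiber cone has $K[B]$ as the subring of a face. For all $i,j$ one has $\beta_{i,j}(K[B])\le\beta_{i,j}(\mathcal{F}(I))$. In particular, every degree of a minimal generator of $I_B$ is the degree of a minimal generator of the toric ideal of $G(I)$.
\end{theorem}

Section~\ref{sec:fibers} translates the question into the connectivity of finite graphs, and Section~\ref{sec:example} proves Theorem~\ref{thm:example} using nothing else. Sections~\ref{sec:principal}--\ref{sec:types} prove Theorems~\ref{thm:criterion} and~\ref{thm:range}(b), and Section~\ref{sec:faces} proves Theorems~\ref{thm:universal} and~\ref{thm:range}(a).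

\section{Closed sets and fiber graphs}\label{sec:fibers}

Let $\varepsilon_1,\dots,\varepsilon_n$ be the unit vectors of $\mathbb{Z}^n$. A set $A\subset\mathbb{Z}^n$ is \emph{closed} if it is $\mathfrak{S}_n$-stable and $u\in A$, $u_i<u_j$ imply $u+\varepsilon_i-\varepsilon_j\in A$. We call the passage from $u$ to $u+\varepsilon_i-\varepsilon_j$ with $u_i<u_j$ a \emph{shift}. Condition \eqref{eq:shift} concerns all monomials of $I$; for equigenerated ideals it can be tested on the generators.

\begin{lemma}\label{lem:closed}
Let $d>0$.
\begin{enumerate}
\item[(a)] If $A\subset\{u\in\mathbb{N}^n:|u|=d\}$ is nonempty and closed, then $I=(x^u:u\in A)$ is an sssi with $G(I)=\{x^u:u\in A\}$.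
\item[(b)] If $J$ is an sssi, then $\{u\in\mathbb{N}^n:|u|=d,\ x^u\in J\}$ is closed. If $J$ is equigenerated in degree $d$, this set is the exponent set of $G(J)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The ideal $I$ is $\mathfrak{S}_n$-fixed, and no generator divides another because all have degree $d$. Let $x^v\in I$ with $v_i<v_j$, and write $v=a+c$ with $a\in A$ and $c\in\mathbb{N}^n$. If $a_i<a_j$, then $a+\varepsilon_i-\varepsilon_j\in A$ and $v+\varepsilon_i-\varepsilon_j=(a+\varepsilon_i-\varepsilon_j)+c$. If $a_i\ge a_j$, then $c_i<c_j$, so $c+\varepsilon_i-\varepsilon_j\in\mathbb{N}^n$ and $v+\varepsilon_i-\varepsilon_j=a+(c+\varepsilon_i-\varepsilon_j)$. In both cases $x^vx_i/x_j\in I$.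

(b) The first statement is \eqref{eq:shift} in degree $d$. If $J$ is generated in degree $d$, its monomials of degree $d$ are exactly its minimal generators.
\end{proof}

Now let $B\subset\mathbb{Z}^q$ be any finite nonempty set. For $k\ge1$ and $b\in\mathbb{Z}^q$, the \emph{fiber} $\Phi_k(b)$ is the set of monomials $T_{u^1}\cdots T_{u^k}$ of $S_B$ with $u^1+\dots+u^k=b$; these are the monomials that map to $w^kz^b$. A polynomial lies in $I_B$ if and only if its coefficients sum to zero over each fiber. Hence $I_B$ is spanned by the differences $M-M'$ of monomials in a common fiber. A fiber with $k=1$ has at most one element, so $I_B$ has no nonzero element of degree at most $1$, and ``quadratic'' means the same as ``generated in degrees at most $2$''.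

For $\delta\ge1$ let $\Gamma_\delta$ be the graph on $\Phi_k(b)$ joining two monomials that have a common factor of degree at least $k-\delta$. An edge is thus a change of at most $\delta$ of the $k$ summands of $b$.

\begin{lemma}\label{lem:fiber}
Let $Q_\delta$ be the ideal generated by the elements of $I_B$ of degree at most $\delta$, and let $M,M'\in\Phi_k(b)$. Then $M-M'\in Q_\delta$ if and only if $M$ and $M'$ lie in the same component of $\Gamma_\delta$. Consequently $I_B$ is generated in degrees at most $\delta$ if and only if $\Gamma_\delta$ is connected on every fiber.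
\end{lemma}

\begin{proof}
If $M=NM_1$ and $M'=NM_2$ with $\deg M_1=\deg M_2\le\delta$, then $M_1$ and $M_2$ lie in a common fiber, so $M-M'=N(M_1-M_2)\in Q_\delta$. Summing along a path gives one direction. Conversely, $Q_\delta$ is spanned by the elements $N(M_1-M_2)$ with $N$ a monomial and $M_1,M_2$ in a common fiber of degree at most $\delta$. Each of these is the difference of two monomials of one fiber that are equal or adjacent in $\Gamma_\delta$. The linear functional on $S_B$ that sums the coefficients over the component of $M$ vanishes on all of them, and it takes the value $1$ on $M-M'$ if $M'$ is in another component. The last statement follows because the differences $M-M'$ span $I_B$.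
\end{proof}

For $k\le\delta$ the graph $\Gamma_\delta$ is complete, so quadratic generation is first tested in degree $k=3$, where two monomials are adjacent in $\Gamma_2$ when they share a variable. A \emph{minimal generator of degree $\delta$} is a homogeneous element of $I_B$ of degree $\delta$ outside $Q_{\delta-1}$; if one exists, every homogeneous generating set of $I_B$ has an element of degree $\delta$. Adjacency in $\Gamma_{\delta-1}$ on a fiber of degree $\delta$ means sharing a variable, so Lemma~\ref{lem:fiber} has the following consequence.

\begin{corollary}\label{cor:two}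
Let $\delta\ge2$. If a fiber $\Phi_\delta(b)$ consists of two monomials $M,M'$ without a common variable, then $M-M'$ is a minimal generator of $I_B$ of degree $\delta$.
\end{corollary}

\section{A counterexample in degree 18}\label{sec:example}

Take $B=\{0,1,3\}\subset\mathbb{Z}$. The number $3$ is a sum of three elements of $B$ in two ways, $1+1+1$ and $0+0+3$, so $\Phi_3(3)=\{T_1^3,\,T_0^2T_3\}$ and $I_B$ has a cubic minimal generator. We want to reproduce this fiber inside a closed set $A$. The difficulty is that a closed set containing three chosen points contains many more, obtained by permutations and shifts, and these may offer detours between the two monomials. The remedy is to find a linear function whose maximum over $A$ is attained at the three chosen points only. A sum of three chosen points then has the largest value that three elements of $A$ can reach, and no other element of $A$ can be a summand of it.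

For $n=3$ the function $u_1-u_3$ is suitable, since it is at most $\max(u)-\min(u)$, and neither permutations nor shifts increase this difference. Fixing $|u|$ and $u_1-u_3$ leaves a line in the direction $(1,-2,1)$, so we look at points $(p+i,\,r-2i,\,i)$ with $i\in\{0,1,3\}$. They are partitions when $r-6\ge3$ and $p\ge r$, and the choice $p=r=9$ gives
\[
\lambda^0=(9,9,0),\qquad \lambda^1=(10,7,1),\qquad \lambda^3=(12,3,3).
\]
Figure~\ref{fig:hole} shows the resulting closed set.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(0.303cm,-0.175cm)},y={(-0.303cm,-0.175cm)},z={(0cm,0.35cm)}]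
\fill[gray!20] (9,9,0)--(9,0,9)--(0,9,9)--cycle;
\fill[gray!20] (12,3,3)--(3,3,12)--(3,12,3)--cycle;
\fill[gray!20] (10,7,1)--(10,1,7)--(7,1,10)--(1,7,10)--(1,10,7)--(7,10,1)--cycle;
\draw (9,9,0)--(9,0,9)--(0,9,9)--cycle;
\draw (12,3,3)--(3,3,12)--(3,12,3)--cycle;
\draw (10,7,1)--(10,1,7)--(7,1,10)--(1,7,10)--(1,10,7)--(7,10,1)--cycle;
\draw[dashed] (8.2,10.6,-0.8)--(12.8,1.4,3.8);
\fill (9,9,0) circle (2pt) node[below right] {\footnotesize $(9,9,0)$};
\fill (10,7,1) circle (2pt) node[below right] {\footnotesize $(10,7,1)$};
\filldraw[fill=white] (11,5,2) circle (2pt) node[below right] {\footnotesize $(11,5,2)$};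
\fill (12,3,3) circle (2pt) node[below right] {\footnotesize $(12,3,3)$};
\end{tikzpicture}
\caption{The plane $u_1+u_2+u_3=18$ with the regions $i\le u_1,u_2,u_3\le 9+i$ for $i=0$ and $i=3$ (the two triangles) and $i=1$ (the hexagon). The dashed line $u_1-u_3=9$ meets each region in a single vertex $(9+i,9-2i,i)$. The lattice point $(11,5,2)$ on this line lies in none of the regions.}
\label{fig:hole}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
Let $A$ be the set of $u\in\mathbb{N}^3$ with $|u|=18$ such that $\min(u)\ge i$ and $\max(u)\le9+i$ for some $i\in\{0,1,3\}$. It is $\mathfrak{S}_3$-stable. If $u_j<u_l$, the new entries $u_j+1$ and $u_l-1$ of $u+\varepsilon_j-\varepsilon_l$ lie between $u_j$ and $u_l$, so a shift neither increases the maximum nor decreases the minimum. Thus $A$ is closed, and by Lemma~\ref{lem:closed}(a) the ideal $I$ is an sssi whose minimal generators have exponent set $A$.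

For a partition $\mu$ of $18$ we have $s_1(\mu)=\max(\mu)$ and $s_2(\mu)=18-\min(\mu)$. So the conditions $\max(\mu)\le9+i$ and $\min(\mu)\ge i$ say exactly that $\mu\preceq\lambda^i$. Since $s_1(\lambda^i)=9+i$ increases with $i$ and $s_2(\lambda^i)=18-i$ decreases, the three partitions are pairwise incomparable. They are therefore the Borel generators of $I$.

Let $b=(30,21,3)=3\lambda^1=2\lambda^0+\lambda^3$. Every $u\in A$ satisfies $u_1-u_3\le\max(u)-\min(u)\le9$. If $b$ is a sum of three elements of $A$, then $b_1-b_3=27$ forces $u_1-u_3=9$ for each summand $u$. With $i$ as in the definition of $A$ we have $u_1\le9+i$ and $u_3\ge i$, so $u_1=9+i$ and $u_3=i$, and then $|u|=18$ gives $u=\lambda^i$. The three indices $i$ sum to $b_3=3$, so they are $1,1,1$ or $0,0,3$. Hence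
\[
\Phi_3(b)=\{T_{\lambda^1}^3,\ T_{\lambda^0}^2T_{\lambda^3}\}.
\]
By Corollary~\ref{cor:two}, $T_{\lambda^1}^3-T_{\lambda^0}^2T_{\lambda^3}$ is a minimal generator of degree $3$, and $I_A$ is not quadratic.
\end{proof}

\begin{remark}
The hole at $\lambda^2=(11,5,2)$ is essential for this fiber. If $i=2$ were allowed, the fiber would gain the monomial $T_{\lambda^0}T_{\lambda^1}T_{\lambda^2}$, which shares a variable with each of the other two.
\end{remark}

\section{Principal closed sets}\label{sec:principal}

To see why three Borel generators are needed, we study the closed set generated by one partition. Shifts are awkward to iterate, so we first describe this set by inequalities. For $X\subset[n]=\{1,\dots,n\}$ let $u(X)=\sum_{i\in X}u_i$, so that $s_k(u)$ is the maximum of $u(X)$ over $|X|=k$, and $s_0(u)=0$. For a partition $\lambda$ put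
\[
L(\lambda)=\{u\in\mathbb{Z}^n:\ s_n(u)=s_n(\lambda),\ \ s_k(u)\le s_k(\lambda)\ \text{ for }1\le k<n\}.
\]
Each $u\in L(\lambda)$ has $u_i=s_n(\lambda)-u([n]\setminus\{i\})\ge s_n(\lambda)-s_{n-1}(\lambda)=\lambda_n\ge0$, so $L(\lambda)$ is a finite subset of $\mathbb{N}^n$. A vector lies in $L(\lambda)$ exactly when its decreasing rearrangement is a partition dominated by $\lambda$.

\begin{lemma}\label{lem:smallest}
$L(\lambda)$ is the smallest closed set containing $\lambda$.
\end{lemma}

\begin{proof}
The set $L(\lambda)$ contains $\lambda$ and is $\mathfrak{S}_n$-stable. Let $u\in L(\lambda)$ with $u_i<u_j$, and let $v=u+\varepsilon_i-\varepsilon_j$. Then $v(X)\le u(X)$ unless $i\in X$ and $j\notin X$, and in that case $v(X)=u(X)+1\le u\bigl((X\setminus\{i\})\cup\{j\}\bigr)\le s_{|X|}(u)$. So $s_k(v)\le s_k(u)$ for all $k$, and $v\in L(\lambda)$.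

Now let $C$ be a closed set containing $\lambda$ and let $u\in L(\lambda)$; by symmetry we may assume that $u$ is a partition. We induct on $\sum_k\lambda_k^2$, looking for a shift of $\lambda$ that still dominates $u$. Suppose $u\ne\lambda$ and let $i$ be the least index with $u_i\ne\lambda_i$. Then $i<n$, and $s_i(u)\le s_i(\lambda)$ gives $u_i<\lambda_i$. Lowering $\lambda_i$ by one lowers all partial sums from the $i$th on, so the unit must be returned at the first place where there is no slack: let $j>i$ be least with $s_j(\lambda)=s_j(u)$, which exists since $j=n$ qualifies. Then $s_k(\lambda)>s_k(u)$ for $i\le k<j$. Taking $k=j-1$ gives $\lambda_j<u_j\le u_i<\lambda_i$, so $\lambda_i-\lambda_j\ge2$, and $v=\lambda-\varepsilon_i+\varepsilon_j$ is a shift of $\lambda$, hence in $C$. The partial sum $v_1+\dots+v_k$ equals $s_k(\lambda)-1\ge s_k(u)$ for $i\le k<j$ and equals $s_k(\lambda)\ge s_k(u)$ otherwise. So the decreasing rearrangement $\lambda'\in C$ of $v$ is a partition with $u\in L(\lambda')$. Since $\sum_kv_k^2=\sum_k\lambda_k^2-2(\lambda_i-\lambda_j-1)<\sum_k\lambda_k^2$, induction gives $u\in C$.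
\end{proof}

\begin{corollary}\label{cor:borel}
Let $\lambda^1,\dots,\lambda^m$ be partitions of $d>0$ and $A=L(\lambda^1)\cup\dots\cup L(\lambda^m)$. Then $I=(x^u:u\in A)$ is the smallest sssi containing $x^{\lambda^1},\dots,x^{\lambda^m}$, the exponent set of $G(I)$ is $A$, and the Borel generators of $I$ are the $\preceq$-maximal elements among the $\lambda^i$. Every equigenerated sssi arises in this way from its Borel generators, and none of them can be omitted.
\end{corollary}

\begin{proof}
A union of closed sets is closed, so Lemma~\ref{lem:closed}(a) applies to $A$. If an sssi $J$ contains all $x^{\lambda^i}$, its exponent set in degree $d$ is closed by Lemma~\ref{lem:closed}(b), so it contains $A$ by Lemma~\ref{lem:smallest}. A partition lies in $A$ if and only if some $\lambda^i$ dominates it, which identifies the maximal ones. Conversely, let $I'$ be an equigenerated sssi, with closed exponent set $A'$. The rearrangement of any $u\in A'$ is dominated by a maximal partition $\lambda\in A'$, so $u\in L(\lambda)\subset A'$. A Borel generator is not dominated by another one, so it is lost if it is omitted from the list.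
\end{proof}

Fibers are about sums of elements of $A$. The next lemma says that the inequalities alone decide whether a vector is a sum of elements from prescribed sets $L(\lambda)$. Note that a sum of partitions is a partition and that $s_k(\lambda+\mu)=s_k(\lambda)+s_k(\mu)$ for partitions $\lambda,\mu$.

\begin{lemma}\label{lem:sum}
For partitions $\lambda,\mu$ one has $L(\lambda)+L(\mu)=L(\lambda+\mu)$.
\end{lemma}

\begin{proof}
The inclusion $\subset$ follows from $s_k(u+v)\le s_k(u)+s_k(v)$, with equality for $k=n$. For the other inclusion, the set $L(\lambda)+L(\mu)$ contains $\lambda+\mu$ and is $\mathfrak{S}_n$-stable. It is closed: if $(u+v)_i<(u+v)_j$, then $u_i<u_j$ or $v_i<v_j$, and we shift that summand. Lemma~\ref{lem:smallest} finishes the proof.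
\end{proof}

An element of $A$ may lie in several of the sets $L(\lambda^i)$, and such elements will let us pass from one Borel generator to another. We therefore need intersections.

\begin{lemma}\label{lem:meet}
If $\lambda,\mu$ are partitions of the same number $d$, there is a partition $\lambda\wedge\mu$ of $d$ with $s_k(\lambda\wedge\mu)=\min(s_k(\lambda),s_k(\mu))$ for all $k$, and $L(\lambda)\cap L(\mu)=L(\lambda\wedge\mu)$.
\end{lemma}

\begin{proof}
Let $h_k=\min(s_k(\lambda),s_k(\mu))$ for $0\le k\le n$ and $\nu_k=h_k-h_{k-1}$. Fix $0<k<n$ and assume, by symmetry, $h_k=s_k(\lambda)$. Then $h_{k-1}+h_{k+1}\le s_{k-1}(\lambda)+s_{k+1}(\lambda)=2s_k(\lambda)-\lambda_k+\lambda_{k+1}\le2h_k$, that is, $\nu_{k+1}\le\nu_k$. Since both partitions have sum $d$, the last entry is $\nu_n=d-h_{n-1}=\max(\lambda_n,\mu_n)\ge0$. So $\nu$ is a partition of $d$ with $s_k(\nu)=h_k$, and the formula for the intersection is the definition of $L$.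
\end{proof}

\section{Exchange moves}\label{sec:exchange}

We now show that two ways of writing $b$ as a sum, with summands from the same prescribed sets $L(\cdot)$, are connected by changing two summands at a time. The plan is to bring the first summands of the two decompositions closer by a unit move $\pm(\varepsilon_j-\varepsilon_{j'})$ and to let another summand absorb the opposite move as a shift. We cannot choose in advance which of the two decompositions has a summand able to absorb it, so one pair $j,j'$ has to work for both first summands.

Fix a partition $\lambda$ and put $f(X)=s_{|X|}(\lambda)$ for $X\subset[n]$. Then $u\in L(\lambda)$ if and only if $u([n])=f([n])$ and $u(X)\le f(X)$ for all $X$. The function $f$ is \emph{submodular}: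
\begin{equation}\label{eq:submod}
f(X\cup Y)-f(X)\le f(Y)-f(X\cap Y).
\end{equation}
Indeed, with $r=|Y\setminus X|$ the left side is the sum of the $r$ entries of $\lambda$ following position $|X|$, the right side is the sum of the $r$ entries following position $|X\cap Y|\le|X|$, and $\lambda$ is decreasing.

\begin{lemma}[Symmetric exchange]\label{lem:exchange}
If $a,c\in L(\lambda)$ and $a_j>c_j$, there is $j'$ with $a_{j'}<c_{j'}$ such that $a-\varepsilon_j+\varepsilon_{j'}$ and $c+\varepsilon_j-\varepsilon_{j'}$ both lie in $L(\lambda)$.
\end{lemma}

\begin{proof}
For $u\in L(\lambda)$ call $Z\subset[n]$ \emph{$u$-tight} if $u(Z)=f(Z)$. The sets $\emptyset$ and $[n]$ are tight. If $Z,Z'$ are $u$-tight, then by \eqref{eq:submod}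
\[
u(Z)+u(Z')=u(Z\cup Z')+u(Z\cap Z')\le f(Z\cup Z')+f(Z\cap Z')\le f(Z)+f(Z')=u(Z)+u(Z'),
\]
so $Z\cup Z'$ and $Z\cap Z'$ are $u$-tight. For $j'\ne j$, the vector $a-\varepsilon_j+\varepsilon_{j'}$ leaves $L(\lambda)$ only if some $a$-tight set contains $j'$ but not $j$, and $c+\varepsilon_j-\varepsilon_{j'}$ leaves $L(\lambda)$ only if some $c$-tight set contains $j$ but not $j'$. So let $X$ be the union of all $a$-tight sets not containing $j$, and let $Y$ be the intersection of all $c$-tight sets containing $j$. Then $X$ is $a$-tight, $Y$ is $c$-tight, $j\in Y\setminus X$, and for every $j'\in Y\setminus X$ other than $j$ both modified vectors lie in $L(\lambda)$. It remains to find $j'\in Y\setminus X$ with $a_{j'}<c_{j'}$. We have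
\[
a(Y\setminus X)=a(X\cup Y)-a(X)\le f(X\cup Y)-f(X)\le f(Y)-f(X\cap Y)\le c(Y)-c(X\cap Y)=c(Y\setminus X).
\]
Since $j\in Y\setminus X$ has $a_j>c_j$, some $j'\in Y\setminus X$ must have $a_{j'}<c_{j'}$.
\end{proof}

\begin{remark}
The lemma fails for unions of sets $L(\lambda)$. In the set $A$ of Section~\ref{sec:example} take $a=(9,9,0)$, $c=(12,3,3)$, $j=2$. For $j'=1$ the vector $a-\varepsilon_2+\varepsilon_1=(10,8,0)$ is not in $A$, and for $j'=3$ the vector $c+\varepsilon_2-\varepsilon_3=(12,4,2)$ is not in $A$.
\end{remark}

\begin{proposition}\label{prop:connect}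
Let $\nu^1,\dots,\nu^k$ be partitions and $b\in\mathbb{N}^n$. Any two sequences $(u^1,\dots,u^k)$ with $u^p\in L(\nu^p)$ for all $p$ and $u^1+\dots+u^k=b$ are connected, through such sequences, by steps that change at most two of the $u^p$.
\end{proposition}

\begin{proof}
We induct on $k$, the case $k=1$ being trivial, and for fixed $k$ on the distance $D=\sum_j|u^1_j-v^1_j|$ between the first terms of two sequences $(u^p)$ and $(v^p)$. If $D=0$, apply the case $k-1$ to the remaining terms, which sum to $b-u^1$. If $D>0$, then $|u^1|=|v^1|$ gives an index $j$ with $u^1_j>v^1_j$, and Lemma~\ref{lem:exchange} gives $j'$ with $u^1_{j'}<v^1_{j'}$ such that $u^1-\varepsilon_j+\varepsilon_{j'}$ and $v^1+\varepsilon_j-\varepsilon_{j'}$ lie in $L(\nu^1)$.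

If $u^p_j<u^p_{j'}$ for some $p\ge2$, then $u^p+\varepsilon_j-\varepsilon_{j'}$ is a shift of $u^p$ and lies in $L(\nu^p)$. Replacing $(u^1,u^p)$ by $(u^1-\varepsilon_j+\varepsilon_{j'},\,u^p+\varepsilon_j-\varepsilon_{j'})$ keeps the sum and lowers $D$ by $2$.

If $v^p_j>v^p_{j'}$ for some $p\ge2$, then $v^p-\varepsilon_j+\varepsilon_{j'}$ is a shift of $v^p$ and lies in $L(\nu^p)$. Replacing $(v^1,v^p)$ by $(v^1+\varepsilon_j-\varepsilon_{j'},\,v^p-\varepsilon_j+\varepsilon_{j'})$ keeps the sum and lowers $D$ by $2$.

One of these cases occurs. Otherwise $u^p_j\ge u^p_{j'}$ and $v^p_j\le v^p_{j'}$ for all $p\ge2$, and since both sequences sum to $b$,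
\[
b_j-b_{j'}\ \ge\ u^1_j-u^1_{j'}\ >\ v^1_j-v^1_{j'}\ \ge\ b_j-b_{j'},
\]
which is absurd.
\end{proof}

\section{Types and the degree criterion}\label{sec:types}

Let $\lambda^1,\dots,\lambda^m$ be partitions of $d>0$ and $A=\bigcup_iL(\lambda^i)$; by Corollary~\ref{cor:borel}, $I_A$ is the toric ideal in Theorem~\ref{thm:criterion}. By Proposition~\ref{prop:connect}, quadratic moves can do anything that keeps each factor of a monomial in its own set $L(\lambda^i)$. What they may fail to change is how many factors come from each set, so this is the information to keep.

A \emph{labeling} of a monomial $T_{u^1}\cdots T_{u^k}$ assigns to each factor $T_{u^p}$ a label $i$ with $u^p\in L(\lambda^i)$, and its \emph{type} is the vector $t\in\mathbb{N}^m$ whose entry $t_i$ is the number of factors with label $i$. Every monomial has a labeling, and it may have labelings of several types. For $t\in\mathbb{N}^m$ let $t\lambda=\sum_it_i\lambda^i$, a partition of $|t|d$ with $s_j(t\lambda)=\sum_it_is_j(\lambda^i)$. Thus \eqref{eq:theta} reads $\Theta_k(b)=\{t\in\mathbb{N}^m:|t|=k,\ b\in L(t\lambda)\}$. By Lemma~\ref{lem:sum}, applied repeatedly and with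 $L(0)=\{0\}$,
\begin{equation}\label{eq:split}
v\in L(t\lambda)\iff v \text{ is a sum of } |t| \text{ vectors, } t_i \text{ of them taken from } L(\lambda^i) \text{ for each } i.
\end{equation}
So $\Theta_k(b)$ is the set of types of labeled monomials in $\Phi_k(b)$. For $t,t'$ with $|t|=|t'|$, let $t^0$ be their entrywise minimum and write $t=t^0+\alpha$, $t'=t^0+\alpha'$; then $|\alpha|=|\alpha'|=\operatorname{dist}(t,t')$ is the number of labels that must change to pass from $t$ to $t'$.

\begin{example}\label{ex:two}
Let $\lambda^1=(3,3,0)$, $\lambda^2=(4,1,1)$, $k=3$ and $b=(10,6,2)$. For $t=(p,3-p)$ the conditions in \eqref{eq:theta} are $10\le12-p$ and $16\le15+p$, so $\Theta_3(b)=\{(1,2),(2,1)\}$. Here $t^0=(1,1)$, $t^0\lambda=(7,4,1)$ and $\lambda^1\wedge\lambda^2=(3,2,1)$. The decomposition $b=(3,3,0)+(4,1,1)+(3,2,1)$ has both types, because the last summand can carry either label. The proof below builds such a bridge between any two types, at the cost of changing $\operatorname{dist}(t,t')$ factors.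
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
A fiber $\Phi_k(b)$ is empty unless $b\in\mathbb{N}^n$ and $|b|=kd$. By Lemma~\ref{lem:fiber} it suffices to show, for such $k$ and $b$, that $\Gamma_\delta$ on $\Phi_k(b)$ is connected if and only if the graph $\Delta_\delta$ on $\Theta_k(b)$ from the statement is connected. For $t\in\Theta_k(b)$ let $\Phi_t\subset\Phi_k(b)$ be the set of monomials with a labeling of type $t$. By \eqref{eq:split} each $\Phi_t$ is nonempty, and $\Phi_k(b)$ is the union of the $\Phi_t$.

Suppose $\Delta_\delta$ is connected. Listing the factors of two monomials in $\Phi_t$ in the order of their labels gives two sequences as in Proposition~\ref{prop:connect}, for the same list of partitions. Each step there keeps at least $k-2$ factors, so $\Phi_t$ lies in one component of $\Gamma_2$, hence of $\Gamma_\delta$; this is where $\delta\ge2$ is used. It remains to link $\Phi_t$ and $\Phi_{t'}$ when $\operatorname{dist}(t,t')\le\delta$. With $t^0,\alpha,\alpha'$ as above, $\alpha\lambda$ and $\alpha'\lambda$ are partitions of the same number $|\alpha|d$, because all $\lambda^i$ have the same sum. So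 Lemma~\ref{lem:meet} applies, and for all $j$
\[
s_j(b)\le\min\bigl(s_j(t\lambda),s_j(t'\lambda)\bigr)=s_j(t^0\lambda)+\min\bigl(s_j(\alpha\lambda),s_j(\alpha'\lambda)\bigr)=s_j\bigl(t^0\lambda+(\alpha\lambda\wedge\alpha'\lambda)\bigr),
\]
with equality for $j=n$. By Lemmas~\ref{lem:sum} and~\ref{lem:meet}, $b=b^0+c$ with $b^0\in L(t^0\lambda)$ and $c\in L(\alpha\lambda)\cap L(\alpha'\lambda)$. Using \eqref{eq:split}, split $b^0$ into summands of type $t^0$, and split $c$ once into summands of type $\alpha$ and once into summands of type $\alpha'$. This gives an element of $\Phi_t$ and an element of $\Phi_{t'}$ with a common factor of degree $k-|\alpha|\ge k-\delta$. Following paths in $\Delta_\delta$, all $\Phi_t$ lie in one component of $\Gamma_\delta$.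

Suppose $\Gamma_\delta$ is connected. Since labelings are not unique, we fix a standard one: choose $\tau:A\to\{1,\dots,m\}$ with $u\in L(\lambda^{\tau(u)})$ for all $u$, and let $\theta(M)\in\Theta_k(b)$ be the type of $M$ when each factor $T_u$ is labeled $\tau(u)$. If $M,M'$ share a factor of degree at least $k-\delta$, then $\operatorname{dist}(\theta(M),\theta(M'))\le\delta$. So the image of $\theta$ lies in one component of $\Delta_\delta$. Given any $t\in\Theta_k(b)$, take $M\in\Phi_t$ with a labeling of type $t$ and change its labels to the standard ones, one factor at a time. Each intermediate labeling is a labeling of $M$, so its type is in $\Theta_k(b)$, and consecutive types have distance at most $1$. Hence $t$ is in the component of $\theta(M)$, and $\Delta_\delta$ is connected.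
\end{proof}

\begin{remark}
The criterion is false for $\delta=1$. For $n=2$, $m=1$ and $\lambda^1=(2,0)$ each $\Theta_k(b)$ has at most one element, but $I_A$ is nonzero and has no nonzero element of degree at most $1$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:range}(b)]
Apply Theorem~\ref{thm:criterion} with $\delta=2$ to the Borel generators, which generate the ideal as an sssi by Corollary~\ref{cor:borel}. For $m=1$ the set $\Theta_k(b)$ has at most one element. For $m=2$ it consists of the pairs $(p,k-p)$ with $0\le p\le k$ and $s_j(b)\le p\,s_j(\lambda^1)+(k-p)s_j(\lambda^2)$ for $1\le j<n$. Each of these inequalities is affine in $p$, so its real solutions form an interval, and the admissible $p$ are consecutive integers. Neighboring values give types at distance $1$, so the graph is connected. For $n\le2$ a partition of $d$ is determined by $s_1$, and dominance compares only $s_1$. It is then a total order, with one maximal element in the exponent set.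
\end{proof}

The criterion explains the thresholds. The set $\Theta_k(b)$ consists of the lattice points of a simplex of dimension $m-1$ that satisfy $n-1$ further inequalities. On a segment these points are consecutive. In a triangle, two opposite inequalities can cut out a line whose lattice points are far apart. In the example of Section~\ref{sec:example}, with $t=(t_0,t_1,t_3)$, $k=3$ and $b=(30,21,3)$, the inequalities are $30\le27+(t_1+3t_3)$ and $51\le54-(t_1+3t_3)$. They force $t_1+3t_3=3$, so $\Theta_3(b)=\{(0,3,0),(2,0,1)\}$, two points at distance $3$.

\section{Faces and universality}\label{sec:faces}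

The argument of Section~\ref{sec:example} used only that the three chosen points form a face. We first show that a face sees not only the same fibers as the whole set but also the same syzygies.

\begin{lemma}\label{lem:face}
Let $A\subset\mathbb{Z}^n$ be finite and nonempty and let $F$ be a face of $A$. Then $\beta_{i,j}(K[F])\le\beta_{i,j}(K[A])$ for all $i,j$.
\end{lemma}

\begin{proof}
Let $\ell$ be a linear function with maximum $c$ on $A$ and $F=\{u\in A:\ell(u)=c\}$. Grade $S_A$ and $K[A]$ by $\mathbb{N}\times\mathbb{Z}^n$, giving $T_u$ the degree $(1,u)$. The Koszul complex on the variables $T_u$ is a graded free resolution of $K$ over $S_A$, so $\operatorname{Tor}^{S_A}_i(K[A],K)$ is the $i$th homology of the complex $\mathcal{K}(A)$ obtained by tensoring it with $K[A]$. Fix a total order on $A$. A $K$-basis of $\mathcal{K}(A)_i$ consists of the elements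
\[
e_{a^1}\wedge\dots\wedge e_{a^i}\otimes w^rz^g,\qquad a^1<\dots<a^i \text{ in } A,\quad g \text{ a sum of } r \text{ elements of } A,
\]
of degree $(i+r,\ a^1+\dots+a^i+g)$. The differential sends such an element to the alternating sum, over $p$, of the elements obtained by deleting $e_{a^p}$ and multiplying the second factor by $wz^{a^p}$. It preserves the degree.

Consider a degree $(j,h)$ with $\ell(h)=jc$. A basis element of this degree expresses $h$ as a sum of $j$ elements of $A$, namely the $a^p$ and the summands of $g$. Each has $\ell\le c$ and the total is $jc$, so all of them lie in $F$. Hence $\mathcal{K}(A)$ and $\mathcal{K}(F)$ have the same basis and the same differential in degree $(j,h)$, and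
\[
\operatorname{Tor}^{S_A}_i(K[A],K)_{(j,h)}=\operatorname{Tor}^{S_F}_i(K[F],K)_{(j,h)}\qquad\text{whenever }\ell(h)=jc .
\]
The complex $\mathcal{K}(F)$ vanishes in degrees $(j,h)$ with $\ell(h)\ne jc$. Summing dimensions over $h$ gives the claim.
\end{proof}

To place a given $B$ on a face of a closed set, we think of a partition $\mu$ of fixed sum through its partial sums $s_1(\mu),\dots,s_{n-1}(\mu)$, the coordinates in which dominance is the entrywise order. The natural linear function is the sum of all partial sums,
\[
\ell(u)=\sum_{k=1}^{n-1}(u_1+\dots+u_k).
\]
For $u\in L(\mu)$ each term satisfies $u_1+\dots+u_k\le s_k(u)\le s_k(\mu)$. So $\ell(u)\le\ell(\mu)$, and equality forces all partial sums of $u$ and $\mu$ to agree, that is, $u=\mu$. For $n=3$ one has $\ell(u)=2u_1+u_2=|u|+u_1-u_3$, which is the function of Section~\ref{sec:example} up to a constant. It remains to choose partitions with the same value of $\ell$ whose partial sums encode $B$. We start from a partition with large gaps between its entries, so that small changes of its partial sums still give partitions. We use $q$ partial sums for the coordinates of $\beta$ and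 one more to keep $\ell$ constant; this needs $q+1\le n-1$.

\begin{proof}[Proof of Theorem~\ref{thm:universal}]
Translating $B$ by $\gamma$ turns $\Phi_k(b)$ into $\Phi_k(b+k\gamma)$ and does not change $I_B$, so we may assume $B\subset\mathbb{N}^q$. Choose $e\ge1$ with $e\ge|\beta|$ for all $\beta\in B$, and put
\[
v(\beta)=(\beta_1,\dots,\beta_q,\ e-|\beta|,\ 0,\dots,0)\in\mathbb{N}^{n-1}.
\]
Its entries lie between $0$ and $e$ and sum to $e$. Let $\rho=(n-1,n-2,\dots,1,0)$, let $N\ge2e$, and define
\[
\mu(\beta)=N\rho-\sum_{k=1}^{n-1}v(\beta)_k(\varepsilon_k-\varepsilon_{k+1}).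
\]
Write $v=v(\beta)$ and $v_0=v_n=0$, so that $\mu(\beta)_k=N(n-k)-v_k+v_{k-1}$ for $1\le k\le n$. Then $\mu(\beta)_k-\mu(\beta)_{k+1}=N-2v_k+v_{k-1}+v_{k+1}\ge N-2e\ge0$ for $k<n$, and $\mu(\beta)_n=v_{n-1}\ge0$. So $\mu(\beta)$ is a partition of $N\binom{n}{2}>0$, and summing the entries telescopes to
\begin{equation}\label{eq:partial}
s_k(\mu(\beta))=Ns_k(\rho)-v(\beta)_k\qquad(1\le k<n).
\end{equation}
Hence $\mu(\beta)\preceq\mu(\beta')$ means $v(\beta)\ge v(\beta')$ entrywise, and since both vectors have sum $e$ this forces $\beta=\beta'$. The $\mu(\beta)$ are thus distinct and pairwise incomparable. By Corollary~\ref{cor:borel}, $A=\bigcup_{\beta\in B}L(\mu(\beta))$ is the exponent set of an equigenerated sssi $I$ with exactly $|B|$ Borel generators.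

By \eqref{eq:partial}, $\ell(\mu(\beta))=c:=N\sum_{k<n}s_k(\rho)-e$ for every $\beta\in B$. So $\ell\le c$ on $A$, with equality exactly on $F=\{\mu(\beta):\beta\in B\}$, and $F$ is a face of $A$.

We compare fibers. Let $\beta^1,\dots,\beta^k$ and $\gamma^1,\dots,\gamma^k$ be elements of $B$. If $\sum_p\beta^p=\sum_p\gamma^p$, then $\sum_p\mu(\beta^p)=\sum_p\mu(\gamma^p)$, because $\mu$ is an affine function of $\beta$ and both sums have $k$ terms. Conversely, if $\sum_p\mu(\beta^p)=\sum_p\mu(\gamma^p)$, comparing the first $q$ partial sums and using \eqref{eq:partial} gives $\sum_p\beta^p=\sum_p\gamma^p$. So the isomorphism $S_B\to S_F$, $T_\beta\mapsto T_{\mu(\beta)}$, maps fibers onto fibers and $I_B$ onto $I_F$. Therefore $K[B]\cong K[F]\subset K[A]\cong\mathcal{F}(I)$, and $\beta_{i,j}(K[B])=\beta_{i,j}(K[F])\le\beta_{i,j}(\mathcal{F}(I))$ by Lemma~\ref{lem:face}. The case $i=1$ is the last statement.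
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(a)]
Let $B=\{0,1,\delta,\delta+1,\dots,\delta+m-3\}\subset\mathbb{Z}$, a set with $m$ elements. Write $\delta$ as a sum of $\delta$ elements of $B$. If some summand is at least $\delta$, it equals $\delta$ and all others are $0$. Otherwise all summands are $0$ or $1$, and then all are $1$. So $\Phi_\delta(\delta)=\{T_1^\delta,\ T_0^{\delta-1}T_\delta\}$, and $I_B$ has a minimal generator of degree $\delta$ by Corollary~\ref{cor:two}. Theorem~\ref{thm:universal} with $q=1$ and $n\ge3$ gives the required ideal.
\end{proof}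

\begin{remark}
For $n=3$ the ideals are explicit. Let $e=\delta+m-3$ and apply the construction with $N=2e$ to the reflected set $\{e-i:i\in B\}$, which has the same homogeneous toric ideal as the set $B$ of the last proof. Then $\mu(e-i)=(3e+i,\ 3e-2i,\ i)$. For $m=\delta=3$ these are the partitions $(9+i,9-2i,i)$, $i\in\{0,1,3\}$, and the ideal is that of Theorem~\ref{thm:example}.
\end{remark}

\begin{thebibliography}{1}

\bibitem{CS}
Alessandra Costantini and Alexandra Seceleanu,
\emph{The combinatorial structure of symmetric strongly shifted ideals},
arXiv:2208.10476 (2022).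

\end{thebibliography}
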